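\title{Cohen--Macaulay lattice ideals of maximal regularity are generated by quadrics}

\begin{abstract}
A nondegenerate Cohen--Macaulay lattice ideal $I$ of codimension $r$ satisfies $\operatorname{reg} I\le \deg I-r+1$. We show that if $r\ge2$ and equality holds, then $I$ is generated by quadrics, over every field. More precisely, equality holds exactly when $\deg I\le r+2$, and the graded Betti numbers are then determined by $r$ and $\deg I$. If $\operatorname{reg} I\ge4$, the stronger bound $\operatorname{reg} I\le\deg I-2r+2$ holds, and it is attained for every $r\ge2$. The proof rests on an inequality between partial sums of the $h$-vector, which in dimension one is a pigeonhole statement about sumsets in a finite abelian group.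
\end{abstract}

\section{The problem and the results}

Let $\Bbbk$ be a field and $S=\Bbbk[x_1,\dots,x_n]$ the standard graded polynomial ring, the coordinate ring of $\mathbb P^{n-1}_\Bbbk$. Let $\mathcal L\subseteq\mathbb Z^n$ be a lattice, that is, a subgroup, of rank $r$, all of whose vectors are perpendicular to $(1,\dots,1)$. Each $\mathbf u\in\mathbb Z^n$ is uniquely a difference $\mathbf u^+-\mathbf u^-$ of vectors in $\mathbb Z_{\ge0}^n$ with disjoint supports, and the \emph{lattice ideal} of $\mathcal L$ is
\[
I_{\mathcal L}=\langle x^{\mathbf u^+}-x^{\mathbf u^-}:\mathbf u\in\mathcal L\rangle\subseteq S .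
\]
It is homogeneous because the coordinates of each $\mathbf u\in\mathcal L$ sum to zero, and its codimension is $r$ (Lemma~\ref{lem:fine}). It need not be prime or even radical: $\mathcal L=\mathbb Z\,(2,-2)$ gives $\langle x_1^2-x_2^2\rangle$, which is $\langle (x_1-x_2)^2\rangle$ in characteristic $2$.

Let $I\ne0$ be a proper homogeneous ideal and $A=S/I$. We call $I$ \emph{nondegenerate} if it contains no nonzero linear form, and \emph{Cohen--Macaulay} if the ring $A$ is. Let $F_\bullet$ be the minimal graded free resolution of $A$ over $S$, and write $F_i=\bigoplus_jS(-j)^{\beta_{i,j}}$ and $\beta_i=\sum_j\beta_{i,j}$; thus $\beta_{1,j}$ counts the minimal generators of $I$ of degree $j$. The \emph{Castelnuovo--Mumford regularity}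
\[
\operatorname{reg} I=\max\{\,j-i+1 : i\ge1,\ \beta_{i,j}\neq0\,\}
\]
bounds the degrees of the generators of $I$ and, after a shift by one at each step, of all its syzygies. The \emph{degree} $\deg I$ is the multiplicity of $A$: if the Hilbert series of $A$ is $h(t)/(1-t)^{\dim A}$, then $\deg I=h(1)$. A nondegenerate Cohen--Macaulay ideal satisfies the Eisenbud--Goto bound
\begin{equation}\label{eq:EG}
\operatorname{reg} I\le\deg I-\operatorname{codim} I+1 ,
\end{equation}
whose short proof is recalled in Lemma~\ref{lem:h}. We ask which lattice ideals attain it.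

In codimension one, equality puts no bound on the degrees of the generators: $\langle x_1^m-x_2^m\rangle$ has regularity $m$ and degree $m$. In codimension two, a complete intersection of forms of degrees $a,b\ge2$ has degree $ab$ and, by the Koszul complex, regularity $a+b-1$. Equality in \eqref{eq:EG} reads $(a-1)(b-1)=1$ and forces $a=b=2$. Generators of high degree raise the degree much faster than the regularity, and one is led to guess the following statement, which is posed in \cite{CPS}.

\medskip
\noindent\textbf{Conjecture.} \emph{Suppose $\operatorname{char}\Bbbk=0$, and let $I_{\mathcal L}$ be a nondegenerate Cohen--Macaulay lattice ideal with $\operatorname{reg} I_{\mathcal L}=\deg I_{\mathcal L}-\operatorname{codim} I_{\mathcal L}+1$. If $\operatorname{codim} I_{\mathcal L}\ge2$, then all minimal generators of $I_{\mathcal L}$ have degree $2$.}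
\medskip

The conjecture is true, and the hypothesis on the characteristic is not needed.

\begin{theorem}\label{thm:quadrics}
Let $\Bbbk$ be any field and $I$ a nondegenerate Cohen--Macaulay lattice ideal of codimension $r\ge2$. If $\operatorname{reg} I=\deg I-r+1$, then all minimal generators of $I$ have degree $2$.
\end{theorem}

We deduce this from a description of the extremal case, which comes with a gap statement: from regularity $4$ on, the bound \eqref{eq:EG} improves by $r-1$.

\begin{theorem}\label{thm:class}
Let $\Bbbk$ be any field and $I$ a nondegenerate Cohen--Macaulay lattice ideal of codimension $r\ge2$.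
\begin{enumerate}
\item[(a)] The equality $\operatorname{reg} I=\deg I-r+1$ holds if and only if $\deg I\le r+2$. In that case exactly one of the following holds.
\begin{enumerate}
\item[(i)] $\deg I=r+1$, and $I$ has a $2$-linear resolution: for $1\le i\le r$,
\[
F_i=S(-i-1)^{\beta_i},\qquad \beta_i=r\binom ri-\binom r{i+1}.
\]
\item[(ii)] $\deg I=r+2$, the ring $S/I$ is Gorenstein, $\operatorname{reg} I=3$, $F_r=S(-r-2)$, and for $1\le i\le r-1$,
\[
F_i=S(-i-1)^{\beta_i},\qquad \beta_i=r\binom ri-\binom r{i+1}-\binom r{i-1}.
\]
\end{enumerate}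
Both cases occur for every $r\ge2$.
\item[(b)] If $\operatorname{reg} I\ge4$, then $\operatorname{reg} I\le\deg I-2r+2$. For every $r\ge2$ this bound is attained by some $I$ with $\operatorname{reg} I=4$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:h} translates equality in \eqref{eq:EG} into the condition that the $h$-vector of $A$ be $(1,r,1,\dots,1)$, and shows that this condition alone does not force quadrics. What lattice ideals add is a finer grading (Section~\ref{sec:fine}), which yields an inequality comparing the two ends of the $h$-vector. We prove it by hand in dimension one (Section~\ref{sec:dim1}) and then in general (Section~\ref{sec:dual}). Section~\ref{sec:proofs} derives the theorems.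

\section{Regularity and the $h$-vector}\label{sec:h}

Let $\mathfrak m=\langle x_1,\dots,x_n\rangle$, and let $M\neq0$ be a finitely generated graded $S$-module with Hilbert series $H_M(t)=\sum_j(\dim_\Bbbk M_j)\,t^j$. Shifts are defined by $M(a)_j=M_{a+j}$, so $H_{M(a)}=t^{-a}H_M$. A graded free resolution is minimal when all entries of its matrices lie in $\mathfrak m$; it is then unique up to isomorphism and defines the Betti numbers $\beta_{i,j}(M)=\dim_\Bbbk\operatorname{Tor}_i^S(M,\Bbbk)_j$. Put $\operatorname{reg}M=\max\{j-i:\beta_{i,j}(M)\ne0\}$, so that $\operatorname{reg}I=\operatorname{reg}(S/I)+1$. We use the following textbook facts.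
\begin{enumerate}
\item[(T1)] $H_M(t)=\sum_{i,j}(-1)^i\beta_{i,j}(M)\,t^j/(1-t)^n$, and $\dim M$ is the order of the pole of $H_M$ at $t=1$.
\item[(T2)] The depth of $M$, the maximal length of an $M$-regular sequence in $\mathfrak m$, is at most $\dim M$, and $M$ is \emph{Cohen--Macaulay} if the two are equal. The minimal resolution of $M$ has length $n-\operatorname{depth}M$. In an exact sequence $0\to M'\to M\to M''\to0$ of nonzero modules, $\operatorname{depth}M''\ge\min(\operatorname{depth}M,\operatorname{depth}M'-1)$.
\item[(T3)] If $\ell_1,\dots,\ell_d$ is an $M$-regular sequence of linear forms, then $M/\langle\ell\rangle M$ has Hilbert series $(1-t)^dH_M(t)$, and its Betti numbers over the polynomial ring $S/\langle\ell\rangle$ equal those of $M$ over $S$. If $\Bbbk$ is infinite and $M$ is Cohen--Macaulay, such a sequence exists with $d=\dim M$, and the quotient has finite length.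
\item[(T4)] If $M$ has finite length, then $\operatorname{reg}M$ is the top degree $s$ with $M_s\neq0$. Indeed, by the Koszul complex $\operatorname{Tor}_i(M,\Bbbk)_j$ is a subquotient of $M_{j-i}^{\binom ni}$, and $\operatorname{Tor}_n(M,\Bbbk)_{n+s}=M_s$.
\item[(T5)] $\operatorname{Ext}^i_S(M,S)=0$ for $i<n-\dim M$.
\item[(T6)] $S/I$ is Gorenstein if and only if it is Cohen--Macaulay and the last nonzero module in its minimal resolution has rank one.
\end{enumerate}
Extending the field from $\Bbbk$ to $K$ is flat and keeps minimal resolutions minimal, so it preserves Betti numbers and Hilbert series. By (T1), (T2) and (T6) it then preserves codimension, degree, regularity, degrees of generators, and the Cohen--Macaulay and Gorenstein properties. It also takes the lattice ideal of $\mathcal L$ over $\Bbbk$ to the lattice ideal of $\mathcal L$ over $K$. We may therefore assume $\Bbbk$ infinite whenever we need (T3).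

\begin{lemma}\label{lem:h}
Let $I\ne0$ be a nondegenerate Cohen--Macaulay homogeneous ideal of codimension $r$, let $A=S/I$ and $D=n-r$. Then $h(t)=(1-t)^DH_A(t)$ is a polynomial $h_0+h_1t+\dots+h_st^s$ with $s\ge1$, $h_0=1$, $h_1=r$ and $h_i\ge1$ for $0\le i\le s$. Moreover $\deg I=\sum_ih_i$, $\operatorname{reg}I=s+1$, and
\begin{equation}\label{eq:defect}
(\deg I-r+1)-\operatorname{reg}I=\sum_{i=2}^s(h_i-1).
\end{equation}
Finally, $\beta_{i,j}(A)=0$ whenever $i\ge1$ and $j\le i$.
\end{lemma}

\begin{proof}
Assume $\Bbbk$ infinite and divide $A$ by a regular sequence of $D$ linear forms. By (T3) the quotient $B$ has finite length, Hilbert series $h(t)$, and the same Betti numbers as $A$. Let $s$ be its top degree. Since $B$ is generated as an algebra in degree one, $B_i=0$ implies $B_{i+1}=0$; hence $h_i\ge1$ for $i\le s$. Since $I$ contains no linear form and the $D$ forms are linearly independent, $h_1=n-D=r\ge1$. By (T4), $\operatorname{reg}A=\operatorname{reg}B=s$. The left side of \eqref{eq:defect} is $\bigl(1+r+\sum_{i\ge2}h_i\bigr)-r+1-(s+1)=\sum_{i\ge2}h_i-(s-1)$. For the last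 claim, $F_1$ is generated in degrees $\ge2$ by nondegeneracy, and a basis element of $F_{i+1}$ maps to a nonzero element of $\mathfrak mF_i$, so the least degree of a generator rises by at least one at each step.
\end{proof}

We call $(h_0,\dots,h_s)$ the \emph{$h$-vector} of $A$. Formula \eqref{eq:defect} proves \eqref{eq:EG} and shows that equality holds exactly when the $h$-vector is $(1,r,1,\dots,1)$. To reach quadrics we must exclude a tail of two or more ones, and show that $(1,r,1)$ allows no cubic generator. Neither holds for arbitrary Cohen--Macaulay ideals, not even for ideals generated by monomials and binomials.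

\begin{example}\label{ex:collinear}
Let $m\ge3$, $f=x^m-z^m$, and $J=\langle xy,\ yz,\ f\rangle\subseteq S=\Bbbk[x,y,z]$. Then $J=\langle y,f\rangle\cap\langle x,z\rangle$: since $f\in\langle x,z\rangle$, an element $ay+bf$ lies in the prime $\langle x,z\rangle$ exactly when $a$ does. Over $\mathbb C$ this is the ideal of $m$ collinear points and one point off their line. Both components are complete intersections of codimension $2$, so $\mathfrak m$ is not associated to $S/J$, and $S/J$ is Cohen--Macaulay of dimension one. For $i\ge1$ we have $(S/J)_i=\Bbbk y^i\oplus(\Bbbk[x,z]/\langle f\rangle)_i$, of dimension $1+\min(i+1,m)$. The $h$-vector is the first difference $(1,2,1,\dots,1)$, with $s=m-1$. So $J$ attains the bound \eqref{eq:EG}, yet $f\notin\langle xy,yz\rangle$ is a minimal generator of degree $m$.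
\end{example}

\section{The fine grading of a lattice ideal}\label{sec:fine}

From now on $I=I_{\mathcal L}$, $A=S/I$, $r=\operatorname{rank}\mathcal L\ge1$ and $D=n-r$; note $D\ge1$, since $\mathcal L\perp(1,\dots,1)$. Let $\Gamma=\mathbb Z^n/\mathcal L$, write $[\mathbf a]$ for the class of $\mathbf a$, and grade $S$ by $\Gamma$, giving $x^{\mathbf a}$ the degree $[\mathbf a]$. Since $\mathcal L\perp(1,\dots,1)$, the coordinate sum induces a homomorphism $\Gamma\to\mathbb Z$, $\gamma\mapsto|\gamma|$, so the $\Gamma$-grading refines the standard one. Let $\Sigma\subseteq\Gamma$ be the image of $\mathbb Z^n_{\ge0}$, and let $\Bbbk[\Gamma]$ be the group algebra, with basis $\{\chi^\gamma\}_{\gamma\in\Gamma}$ and $\chi^\gamma\chi^\delta=\chi^{\gamma+\delta}$.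

\begin{lemma}\label{lem:fine}
The ideal $I$ is the kernel of $\varphi\colon S\to\Bbbk[\Gamma]$, $x^{\mathbf a}\mapsto\chi^{[\mathbf a]}$. Thus $A$ is the $\Gamma$-graded subring of $\Bbbk[\Gamma]$ with basis $\{\chi^\sigma\}_{\sigma\in\Sigma}$, and:
\begin{enumerate}
\item[(F1)] every nonzero $\Gamma$-homogeneous element of $A$ is a nonzero scalar times a monomial;
\item[(F2)] every monomial is a nonzerodivisor on $A$.
\end{enumerate}
Moreover $\dim A=D$, so $\operatorname{codim}I=r$.
\end{lemma}

\begin{proof}
The generators of $I$ lie in $\ker\varphi$ because $[\mathbf u^+]=[\mathbf u^-]$ for $\mathbf u\in\mathcal L$. Conversely, $\ker\varphi$ is $\Gamma$-homogeneous, and $\varphi$ sends $\sum c_{\mathbf a}x^{\mathbf a}$ of degree $\gamma$ to $(\sum c_{\mathbf a})\chi^\gamma$. So the kernel is spanned by differences $x^{\mathbf a}-x^{\mathbf b}$ with $\mathbf u=\mathbf a-\mathbf b\in\mathcal L$. If $\mathbf c$ is the coordinatewise minimum of $\mathbf a$ and $\mathbf b$, then $\mathbf a=\mathbf c+\mathbf u^+$ and $\mathbf b=\mathbf c+\mathbf u^-$, so $x^{\mathbf a}-x^{\mathbf b}=x^{\mathbf c}(x^{\mathbf u^+}-x^{\mathbf u^-})\in I$.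 Now (F1) holds because $A_\gamma\subseteq\Bbbk\chi^\gamma$, and (F2) because monomials are units of $\Bbbk[\Gamma]$.

By (T1), $\dim A$ is the exponent of growth of $N(i)=\sum_{j\le i}\dim_\Bbbk A_j$, which counts the $\sigma\in\Sigma$ with $|\sigma|\le i$. The group $\Gamma$ has rank $D$, so some $D$ of the classes $[e_j]$ are linearly independent, and $N(i)\ge\binom{i+D}{D}$. Write $\Gamma\cong\mathbb Z^D\oplus\Gamma_0$ with $\Gamma_0$ finite. If $c$ bounds the $\mathbb Z^D$-coordinates of all $[e_j]$ in absolute value, then $N(i)\le|\Gamma_0|(2ci+1)^D$.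
\end{proof}

Together, (F1) and (F2) say that a product of nonzero $\Gamma$-homogeneous elements is nonzero: $A$ behaves like a domain as long as we stay with homogeneous elements. Neither property suffices alone. The ring $S/J$ of Example~\ref{ex:collinear} is a quotient by monomials of $S/\langle f\rangle$, where $\langle f\rangle$ is the lattice ideal of $\mathbb Z\,(m,0,-m)$; it inherits (F1), but $xy=0$. Over an infinite field we can instead choose a new basis of linear forms outside the associated primes of $S/J$; in these coordinates (F2) holds, and the Betti numbers are unchanged.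

\section{Dimension one: sumsets in a finite group}\label{sec:dim1}

The result that carries both theorems compares the beginning of the $h$-vector with its end.

\begin{proposition}\label{prop:key}
Let $I$ be a nondegenerate Cohen--Macaulay lattice ideal of codimension $r\geq 1$, and let $(h_0,\dots,h_s)$ be the $h$-vector of $A=S/I$.
\begin{enumerate}
\item[(a)] For $0\le i\le s$,
\begin{equation}\label{eq:key}
h_0+h_1+\dots+h_i\le h_s+h_{s-1}+\dots+h_{s-i}.
\end{equation}
\item[(b)] If $h_i=h_{s-i}$ for all $i$, then $\operatorname{Ext}^r_S(A,S)\cong A(r+s)$, the ring $A$ is Gorenstein, and $\beta_{i,j}=\beta_{r-i,\,r+s-j}$ for all $i,j$.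
\end{enumerate}
\end{proposition}

In this section we prove (a) by hand for $D=1$, where $A$ is automatically Cohen--Macaulay, since $x_1$ is a nonzerodivisor. The group $G=\{\gamma\in\Gamma:|\gamma|=0\}$ has rank $D-1=0$, so it is finite. It is generated by $T=\{[e_j]-[e_1]:1\le j\le n\}$, which contains $0$. Let $iT$ be the set of sums of $i$ elements of $T$, with $0T=\{0\}$. The monomials of degree $i$ have $\Gamma$-degrees $i[e_1]+iT$, so Lemma~\ref{lem:fine} gives
\[
h_0+\dots+h_i=\dim_\Bbbk A_i=|iT| .
\]
The sets $0T\subseteq T\subseteq2T\subseteq\cdots$ exhaust $G$, because a finite group generated by $T$ is generated by $T$ as a semigroup. Hence $\deg I=|G|$, the number $s$ is the least one with $sT=G$, and $|T|=r+1$. For $i=s$ both sides of \eqref{eq:key} equal $|G|$, and for $i<s$ the right side is $|G|-|(s-1-i)T|$. So \eqref{eq:key} says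
\[
|iT|+|(s-1-i)T|\le|G|\qquad(0\le i\le s-1).
\]
Choose $g\in G\setminus(s-1)T$. The sets $g-iT$ and $(s-1-i)T$ are disjoint, since a common element would write $g$ as a sum of $s-1$ elements of $T$. This proves the inequality.

The smallest vector to be excluded is $(1,2,1,1)$. It asks for a group of order $5$ and a subset $T$ of size $3$ with $2T\ne G$. But $g-T$ and $T$ cannot be disjoint in a set of five elements, so $2T=G$.

Intervals in cyclic groups supply all the examples required by Theorem~\ref{thm:class}.

\begin{example}\label{ex:cyclic}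
Let $r\ge2$ and $N\ge r+1$, index the variables $x_0,\dots,x_r$, and let
\[
\mathcal L=\ker\bigl(\mathbb Z^{r+1}\to\mathbb Z\oplus\mathbb Z/N,\quad e_j\mapsto(1,j)\bigr).
\]
The image has rank one, so $\mathcal L$ has rank $r$ and $D=1$; the first coordinate shows $\mathcal L\perp(1,\dots,1)$. The variables have distinct $\Gamma$-degrees because $0,\dots,r$ are distinct modulo $N$, so $I_{\mathcal L}$ is nondegenerate, and it is Cohen--Macaulay. Here $G=\mathbb Z/N$, $T=\{0,\dots,r\}$, and $iT$ is the image of $\{0,1,\dots,ir\}$, so $\dim_\Bbbk A_i=\min(ir+1,N)$. Taking first differences: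
\[
\begin{array}{c|c|c}
N&\dim_\Bbbk A_i\ \ (i=0,1,2,\dots)&h\\ \hline
r+1&1,\ r+1,\ r+1,\ \dots&(1,r)\\
r+2&1,\ r+1,\ r+2,\ r+2,\ \dots&(1,r,1)\\
2r+2&1,\ r+1,\ 2r+1,\ 2r+2,\ 2r+2,\ \dots&(1,r,r,1)
\end{array}
\]
For $r=2$ the last two ideals are $\langle x_0x_2-x_1^2,\ x_0^2-x_2^2\rangle$ and $\langle x_0x_2-x_1^2,\ x_0^3-x_2^3\rangle$. Indeed, these binomials lie in $I_{\mathcal L}$; modulo $x_0$ they become $\langle x_1^2,x_2^2\rangle$ and $\langle x_1^2,x_2^3\rangle$, so they are complete intersections with $h(t)=(1+t)^2$ and $(1+t)(1+t+t^2)$, and these agree with the table.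
\end{example}

To see what should generalize, we restate the pigeonhole argument in terms of modules. Let $W=\{\gamma\in\Gamma:-\gamma\notin\Sigma\}$. If $\gamma\in W$ and $\sigma\in\Sigma$, then $\gamma+\sigma\in W$, for otherwise $-\gamma=-(\gamma+\sigma)+\sigma$ would lie in $\Sigma$. So the span of $\{\chi^\gamma\}_{\gamma\in W}$ is an $A$-submodule of $\Bbbk[\Gamma]$, on which monomials act injectively. In degree $j$ it has dimension $|G|-\dim_\Bbbk A_{-j}$. This is zero for $j<1-s$, and it is $h_s+\dots+h_{s-i}$ for $j=1-s+i$ with $0\le i\le s$. The module thus has the \emph{reversed} $h$-vector. The element $w=-(s-1)[e_1]-g$ lies in its lowest degree, and the inclusion $w+\Sigma\subseteq W$, which is the disjointness used above, embeds a shifted copy of $A$ in it.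

For $D\ge2$ this does not carry over directly. The group $G$ is infinite and $W$ contains every $\gamma$ with $|\gamma|>0$, so the graded pieces are infinite-dimensional. Nor can we cut down to $D=1$, because general linear forms are not $\Gamma$-homogeneous. We need another source for a $\Gamma$-graded module with the reversed $h$-vector on which monomials act injectively.

\section{The module $\operatorname{Ext}^r_S(A,S)$}\label{sec:dual}

Dualizing a free resolution replaces $t$ by $t^{-1}$ in the numerator of the Hilbert series, and for a Cohen--Macaulay ring the dual complex is again a resolution. So the module to try is $E=\operatorname{Ext}^r_S(A,S)$. The proof below is Stanley's argument for Cohen--Macaulay domains, with ``domain'' replaced by (F1) and (F2).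

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Put $h^*(t)=h_s+h_{s-1}t+\dots+h_0t^s=t^sh(t^{-1})$.

\emph{Step 1: $E$ has depth $D$ and the reversed $h$-vector.} Since $A$ is Cohen--Macaulay of dimension $D$, the resolution $F_\bullet$ has length $r$ by (T2). By (T5), $\operatorname{Ext}^i_S(A,S)=0$ for $i<r$. Hence, with $F_i^*=\operatorname{Hom}_S(F_i,S)=\bigoplus_jS(j)^{\beta_{i,j}}$, the sequence
\begin{equation}\label{eq:dual}
0\to F_0^*\to F_1^*\to\dots\to F_r^*\to E\to0
\end{equation}
is exact. Its matrices are the transposes of those of $F_\bullet$, so it is the minimal resolution of $E$. It has length $r$, so $\operatorname{depth}E=n-r=D$. Let $K(t)=\sum_{i,j}(-1)^i\beta_{i,j}t^j$, which equals $h(t)(1-t)^r$ by (T1). In \eqref{eq:dual} the module $F_i^*$ sits in homological degree $r-i$ and has $\beta_{i,j}$ generators of degree $-j$. Using $(1-t^{-1})^r=(-1)^rt^{-r}(1-t)^r$, we get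
\[
H_E(t)=\frac{(-1)^rK(t^{-1})}{(1-t)^n}=\frac{t^{-r}h(t^{-1})}{(1-t)^{D}}=t^{-r-s}\,\frac{h^*(t)}{(1-t)^D}.
\]
In particular the lowest degree of $E$ is $-(r+s)$, where $E$ has dimension $h_s\geq 1$.

\emph{Step 2: $E$ is $\Gamma$-graded.} Choosing finitely many $\Gamma$-homogeneous generators of each kernel in turn, we obtain a resolution $G_\bullet$ of $A$ by finitely generated $\Gamma$-graded free modules with degree-preserving maps. The complex $\operatorname{Hom}_S(G_\bullet,S)$ is $\Gamma$-graded, the dual bases having the opposite degrees, and so is its cohomology $E$. Since $G_\bullet$ is also a $\mathbb Z$-graded resolution via $\gamma\mapsto|\gamma|$, this grading refines the $\mathbb Z$-grading of $E$.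

\emph{Step 3: monomials are nonzerodivisors on $E$.} It suffices to treat a variable $x_k$. By (F2) the sequence $0\to A(-1)\xrightarrow{x_k}A\to A/x_kA\to0$ is exact and $\dim A/x_kA=D-1$. So $\operatorname{Ext}^r_S(A/x_kA,S)=0$ by (T5), as $r<n-(D-1)$. The long exact sequence contains
\[
\operatorname{Ext}^r_S(A/x_kA,S)\to E\xrightarrow{\ x_k\ }E(1),
\]
and therefore $x_k$ is injective on $E$.

\emph{Step 4: embedding $A$ in $E$.} Since $A$ has zerodivisors in general, an arbitrary element of $E$ might have a nonzero annihilator; a $\Gamma$-homogeneous one does not. By Steps 1 and 2 there is a nonzero $\Gamma$-homogeneous $w\in E$ of $\mathbb Z$-degree $-(r+s)$. Suppose $aw=0$ with $a=\sum_\gamma a_\gamma\in A$. The products $a_\gamma w$ lie in distinct $\Gamma$-degrees, so each is zero. By (F1) a nonzero $a_\gamma$ is a scalar times a monomial, which does not kill $w$ by Step 3. Hence $a=0$, and we have an exact sequence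
\begin{equation}\label{eq:C}
0\to A(r+s)\xrightarrow{\ \cdot w\ }E\to C\to0,\qquad H_C(t)=t^{-r-s}\,\frac{h^*(t)-h(t)}{(1-t)^D}.
\end{equation}

\emph{Step 5: the symmetric case.} If $h^*=h$, then $H_C=0$, so $C=0$ and $E\cong A(r+s)$. Shifting \eqref{eq:dual} by $-(r+s)$ gives a second minimal resolution of $A$, in which $F_i^*(-r-s)$ sits in homological degree $r-i$ and has $\beta_{i,j}$ generators of degree $r+s-j$. Uniqueness of minimal resolutions gives $\beta_{i,j}=\beta_{r-i,\,r+s-j}$. In particular $\beta_r=\beta_0=1$, and $A$ is Gorenstein by (T6). This proves (b), and \eqref{eq:key} holds with equality.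

\emph{Step 6: the inequality.} Let $h^*\neq h$, so $C\ne0$. As $h^*(1)=h(1)$, the quotient $c(t)=(h^*(t)-h(t))/(1-t)$ is a polynomial, and its coefficient of $t^i$ is $\sum_{j\le i}(h_{s-j}-h_j)$ for $0\le i\le s$. So \eqref{eq:key} says that $c$ has nonnegative coefficients. For $D=1$ this is read off from $H_C=t^{-r-s}c(t)$. In general $H_C=t^{-r-s}c(t)/(1-t)^{D-1}$, and nonnegativity of this series is a weaker statement; we remove the denominator by showing that $C$ is Cohen--Macaulay of dimension $D-1$. By (T1), $\dim C\le D-1$. By (T2) applied to \eqref{eq:C},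
\[
\operatorname{depth}C\ge\min(\operatorname{depth}E,\ \operatorname{depth}A-1)=D-1 .
\]
Thus $\operatorname{depth}C=\dim C=D-1$. Statement (a) concerns only the $h$-vector, so we may assume that $\Bbbk$ was infinite from the start. By (T3), dividing $C$ by a regular sequence of $D-1$ linear forms leaves a module with Hilbert series $t^{-r-s}c(t)$, whose coefficients are dimensions.
\end{proof}

\begin{remark}
Comparing the terms of \eqref{eq:C} in degree $1-r-s$ gives $D+r\le Dh_s+h_{s-1}$ without Step 6. When $h_s=h_{s-1}=1$ this already forces $r\le1$, which is all that Theorem~\ref{thm:quadrics} needs from (a). Step 6 is what gives $1+r\le h_s+h_{s-1}$ when $h_s>1$, as required for Theorem~\ref{thm:class}(b).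
\end{remark}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Let $(h_0,\dots,h_s)$ be the $h$-vector of $A$, with the properties listed in Lemma~\ref{lem:h}.

\emph{Part (b).} Let $\operatorname{reg}I=s+1\ge4$. Then the indices $0,1,s-1,s$ are distinct. We have $h_0+h_1=1+r$, and \eqref{eq:key} with $i=1$ gives $h_{s-1}+h_s\ge1+r$. The remaining $s-3$ entries are at least $1$, so
\[
\deg I\ge(1+r)+(s-3)+(1+r)=2r-2+\operatorname{reg}I .
\]
Example~\ref{ex:cyclic} with $N=2r+2$ has $h=(1,r,r,1)$, hence $\deg I=2r+2$ and $\operatorname{reg}I=4=\deg I-2r+2$.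

\emph{Part (a), the equivalence.} Suppose $\operatorname{reg}I=\deg I-r+1$. If $\operatorname{reg}I\ge4$, part (b) gives $\deg I-r+1\le\deg I-2r+2$, that is, $r\le1$, against the hypothesis $r\ge2$. So $s\le2$, and \eqref{eq:defect} leaves $h=(1,r)$ or $h=(1,r,1)$; thus $\deg I\le r+2$. Conversely, if $\deg I=1+r+\sum_{i=2}^sh_i\le r+2$, then positivity of the $h_i$ leaves the same two vectors, and for both the right side of \eqref{eq:defect} is zero. The two vectors have degrees $r+1$ and $r+2$, and they occur in Example~\ref{ex:cyclic} for $N=r+1$ and $N=r+2$.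

\emph{The case $h=(1,r)$.} Let $i\ge1$ and $\beta_{i,j}\ne0$. Then $j\le i+1$ because $\operatorname{reg}I=2$, and $j\ge i+1$ by Lemma~\ref{lem:h}. So $F_i=S(-i-1)^{\beta_i}$ for $1\le i\le r$, and (T1) reads
\[
1+\sum_{i=1}^r(-1)^i\beta_it^{i+1}=(1+rt)(1-t)^r .
\]
The coefficient of $t^{i+1}$ on the right is $(-1)^{i+1}\binom r{i+1}+(-1)^ir\binom ri$, which gives (i).

\emph{The case $h=(1,r,1)$.} Here $\operatorname{reg}I=3$ allows $j\in\{i+1,i+2\}$, and we use duality to exclude $j=i+2$ for $i<r$. The vector is symmetric, so by Proposition~\ref{prop:key}(b) the ring $A$ is Gorenstein and $\beta_{i,j}=\beta_{r-i,\,r+2-j}$. Since $F_0=S$, the case $i=0$ gives $F_r=S(-r-2)$. Let $1\le i\le r-1$ and $\beta_{i,j}\neq0$. Both $i$ and $r-i$ are at least $1$, so Lemma~\ref{lem:h} applies to $\beta_{i,j}$ and to $\beta_{r-i,\,r+2-j}$. It gives $j\ge i+1$ and $r+2-j\ge r-i+1$, so $j=i+1$. Now (T1) reads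
\[
1+\sum_{i=1}^{r-1}(-1)^i\beta_it^{i+1}+(-1)^rt^{r+2}=(1+rt+t^2)(1-t)^r ,
\]
and the coefficient of $t^{i+1}$ on the right is $(-1)^{i+1}\binom r{i+1}+(-1)^ir\binom ri+(-1)^{i-1}\binom r{i-1}$. This gives (ii).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:quadrics}]
By Theorem~\ref{thm:class}(a), we are in case (i) or (ii). In both, $F_1=S(-2)^{\beta_1}$; in case (ii) this uses $1\le r-1$.
\end{proof}

For $r=2$, case (i) has Betti numbers $(\beta_1,\beta_2)=(3,2)$, and case (ii) has $(2,1)$, a complete intersection of two quadrics. For $r=3$, case (ii) has $(\beta_1,\beta_2,\beta_3)=(5,5,1)$.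

The ideals $\langle x_1^m-x_2^m\rangle$ with $m\ge3$ show that $r\ge2$ is needed in Theorem~\ref{thm:quadrics}, and Example~\ref{ex:collinear} shows that the lattice structure is. Nondegeneracy enters only through Lemma~\ref{lem:h}; without it \eqref{eq:EG} itself fails, as for the lattice ideal $\langle x_1-x_2,x_1-x_3\rangle$ of $(1,1,1)^\perp$, which has regularity $1$, degree $1$ and codimension $2$. The Cohen--Macaulay property is used to read regularity off the $h$-vector, to make the dual complex exact, and to bound the depth of $C$. It cannot be dropped either.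

\begin{example}
Let $\mathcal L\subseteq\mathbb Z^4$ be the kernel of the map to $\mathbb Z^2$ sending the basis vectors to $(1,0),(1,1),(1,3),(1,4)$. By Lemma~\ref{lem:fine}, $I=I_{\mathcal L}$ is nondegenerate of codimension $2$ and $A\cong\Bbbk[a^4,a^3b,ab^3,b^4]$. Let $V=\bigoplus_i\Bbbk[a,b]_{4i}\supseteq A$, with $H_V=\sum_i(4i+1)t^i=(1+3t)/(1-t)^2$. The sums of two elements of $\{0,1,3,4\}$ fill $\{0,\dots,8\}$, and by induction the sums of $i\ge2$ elements fill $\{0,\dots,4i\}$. Hence $V/A\cong\Bbbk(-1)$, spanned by $a^2b^2$, and
\[
H_A(t)=\frac{1+3t}{(1-t)^2}-t=\frac{1+2t+2t^2-t^3}{(1-t)^2}.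
\]
So $\deg I=4$, and $A$ is not Cohen--Macaulay, by Lemma~\ref{lem:h}. Since $\dim_\Bbbk I_2=10-9=1$ and $I$ has codimension $2$, some minimal generator has degree at least $3$, so $\operatorname{reg}I\ge3$. On the other hand, $a^4,b^4$ is a regular sequence on $\Bbbk[a,b]$ and so on its direct summand $V$; by (T3) and (T4), $\operatorname{reg}V=1$. The long exact sequence of $\operatorname{Tor}$ for $0\to A\to V\to\Bbbk(-1)\to0$ gives $\operatorname{reg}A\le\max(\operatorname{reg}V,\operatorname{reg}\Bbbk(-1)+1)=2$. Thus $\operatorname{reg}I=3=\deg I-2+1$, and $I$ is not generated by quadrics.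
\end{example}

\begin{thebibliography}{9}

\bibitem{CPS}
Preston Cranford, Alan Peng, Vijay Srinivasan,
\emph{Projective toric varieties of codimension 2 with maximal Castelnuovo--Mumford regularity},
arXiv:2106.12667 (2021).

\end{thebibliography}
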